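# Graphs with second gonality one above the first: counterexamples from a blown-up $K_4$

## 1. Four chips on $K_4$

Put one chip on each of the four vertices $v_1,v_2,v_3,v_4$ of the complete graph $K_4$. A move consists of choosing a set $U$ of vertices and letting every vertex of $U$ send one chip along each edge that leaves $U$. An opponent demands two chips, at two places of her choice, possibly the same place twice. If she names two different vertices, we already have a chip on each. If she names $v_1$ twice, we fire $U=\{v_2,v_3,v_4\}$: each of these three vertices sends its chip to $v_1$, and all four chips now lie on $v_1$. So four chips can meet every demand of size two. Discard the chip on $v_1$, and the remaining three chips meet every demand of size one: a demand at $v_1$ is met by the same move.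

Can two chips meet every demand of size one? A set of one or three vertices has three edges leaving it, and a set of two vertices has four. Two chips cannot pay for any of these moves, so they are stuck where they are, on at most two of the four vertices. (Going temporarily into debt does not help; Lemma A below proves this.) So a demand of size one needs exactly $3$ chips, and a demand of size two needs exactly $4$. Finally $K_4$ has $6$ edges and $4$ vertices, so its genus is $6-4+1=3=\binom32$.

The second number is only one more than the first, and the genus is a binomial coefficient of the first. We shall see that every complete graph behaves this way, and ask whether the first phenomenon forces the second.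

## 2. Divisors, rank, gonality

Throughout, a graph $G$ is a finite connected loopless multigraph, of genus $g=|E(G)|-|V(G)|+1$. We write $V=V(G)$.

**Definition (divisors and equivalence).** A divisor is a formal integer combination $D=\sum_{v\in V}D(v)\,v$, with degree $\deg D=\sum_vD(v)$; it is effective, written $D\ge0$, if all $D(v)\ge0$. For $f:V\to\mathbb Z$ put
$$\Delta f(v)=\sum_{e=vw}\bigl(f(v)-f(w)\bigr),$$
the sum being over the edges at $v$. Then $D\sim D'$ means $D-D'=\Delta f$ for some $f$, and $|D|$ is the set of effective divisors equivalent to $D$.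

Firing a set $U\subset V$ replaces $D$ by $D-\Delta 1_U$; this is the move of Section 1. For instance on $K_4$ we have $v_1+v_2+v_3+v_4\sim 4v_1$.

**Definition (rank).** If $|D|=\emptyset$, then $\operatorname{rk}D=-1$. Otherwise $\operatorname{rk}D$ is the largest $r\ge0$ such that $D-E$ is equivalent to an effective divisor for every effective $E$ of degree $r$.

**Definition (gonality).** For $r\ge1$, $\operatorname{gon}_r(G)=\min\{\deg D:\operatorname{rk}D\ge r\}$.

On a tree, firing one side of an edge moves one chip across that edge, so all vertices are equivalent, a single chip has rank $1$, and $\operatorname{gon}_1=1$.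

Some consequences of the definitions will be used constantly. Adding a chip cannot lower the rank. Removing a chip lowers it by at most one: if $\operatorname{rk}D\ge r$ and $E\ge0$ has degree $r-1$, then $(D-v)-E=D-(v+E)$ is equivalent to an effective divisor. Hence
$$\operatorname{gon}_{r+1}\ge\operatorname{gon}_r+1 .\tag{1}$$
A divisor of rank $\ge r$ has degree at least $r$.

Let $K=\sum_v(\deg v-2)\,v$, a divisor of degree $2g-2$. We recall the Riemann–Roch theorem of Baker and Norine (Adv. Math. 2007),
$$\operatorname{rk}D-\operatorname{rk}(K-D)=\deg D-g+1,\tag{RR}$$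
and Clifford's theorem (Baker–Norine): if $\operatorname{rk}D\ge0$ and $\operatorname{rk}(K-D)\ge0$, then $\operatorname{rk}D\le\frac12\deg D$. From (RR), $\operatorname{rk}D\ge\deg D-g$ always, with equality when $\deg D>2g-2$, because then $K-D$ has negative degree. With $D=K$ and $\operatorname{rk}0=0$ we get $\operatorname{rk}K=g-1$, so for $g\ge2$
$$\operatorname{gon}_{g-1}\le 2g-2 .\tag{2}$$

## 3. Legal firings, burning, and complete graphs

For $U\subset V$ let $\mathrm{outdeg}_U(v)$ be the number of edges from $v\in U$ to $V\setminus U$, and let $\partial U=\sum_{v\in U}\mathrm{outdeg}_U(v)\,v$. Firing $U$ takes away $\partial U$ and puts down $\partial(V\setminus U)$.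

**Definition (legal firing, bond).** Firing $U$ is legal for an effective $D$ if $D\ge\partial U$. The result is then effective and $\ge\partial(V\setminus U)$. A bond is the set of edges between $S$ and $V\setminus S$, where $S$ and $V\setminus S$ are nonempty and both induce connected subgraphs; $S$ and $V\setminus S$ are its sides, and its size is its number of edges.

In $K_4$ the bonds have sizes $3$ and $4$. Firing a side of a bond legally costs as many chips as the size of the bond.

**Lemma A.** Any two elements of $|F|$ are joined by a sequence of legal firings of sets $U$ such that $G[U]$ and $G[V\setminus U]$ are connected. In particular each of these firings crosses a bond of size at most $\deg F$.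

**Proof.** *First, a chain of legal firings.* Let $F'=F-\Delta f$ with $F,F'\ge0$ and $f$ non-constant, and let $U=\{f=\max f\}$. For $v\in U$ every term of $\Delta f(v)$ is $\ge0$, and is $\ge1$ for edges leaving $U$. So $\mathrm{outdeg}_U(v)\le\Delta f(v)=F(v)-F'(v)\le F(v)$, and firing $U$ is legal. Replace $F$ by $F-\Delta1_U$ and $f$ by $f-1_U$. This lowers $\max f-\min f$ by one, so induction finishes this part.

*Second, connected complement.* Suppose firing $U$ is legal, and let $C_1,\dots,C_t$ be the components of $G[V\setminus U]$. There are no edges between different $C_i$, so all edges leaving $C_i$ go to $U$. Thus $\partial(V\setminus C_i)$ is supported on $U$, and $\sum_i\partial(V\setminus C_i)=\partial U$. Hence $V\setminus C_1,\dots,V\setminus C_t$ can be fired legally one after the other. Since $-\sum_i\Delta1_{V\setminus C_i}=\Delta1_{V\setminus U}=-\Delta1_U$, together they amount to firing $U$. So we may assume that $G[V\setminus U]$ is connected.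

*Third, both sides connected.* Let $A_1,\dots,A_q$ be the components of $G[U]$. All edges leaving $A_i$ go to $V\setminus U$, and $\partial U=\sum\partial A_i$, so the $A_i$ can be fired legally one at a time. Each $A_j$ is adjacent to the connected set $V\setminus U$, because $G$ is connected, so the complement of each $A_i$ is connected. $\square$

**Lemma B (burning).** Let $F\ge0$ and $F(v)=0$. Suppose that $v=w_1,w_2,\dots,w_n$ is an ordering of $V$ such that for each $i\ge2$ the number of edges from $w_i$ to $\{w_1,\dots,w_{i-1}\}$ exceeds $F(w_i)$. Then $F-v$ is not equivalent to an effective divisor; in particular $\operatorname{rk}F<1$.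

**Proof.** Suppose $F'=F-\Delta f\ge v$ with $F'\ge0$. Since $F'(v)>F(v)$, we have $\Delta f(v)<0$, so $v$ is not in $U=\{f=\max f\}$. Let $w_i$ be the first vertex of the ordering in $U$; then $i\ge2$. All earlier vertices are outside $U$, so $\Delta f(w_i)\ge\mathrm{outdeg}_U(w_i)>F(w_i)$ and $F'(w_i)<0$, a contradiction. $\square$

We say that the fire starts at $v$, and that a vertex burns once it has more burnt edges than chips. On $K_4$ with $F=v_1+v_2$, start at $v_3$. Then $v_4$ burns (no chips, one burnt edge), then $v_1$ (one chip, two burnt edges), then $v_2$ (one chip, three burnt edges). So $F-v_3$ is not equivalent to an effective divisor.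

**Complete graphs.** Let $n\ge2$. If $F\ge0$ has degree $\le n-2$ on $K_n$, then no bond is small enough to be crossed, since a bond has size $i(n-i)\ge n-1$. By Lemma A, $|F|=\{F\}$; as $F$ misses a vertex, $\operatorname{rk}F\le0$. So $\operatorname{gon}_1\ge n-1$. On the other side, the sum $D$ of all vertices lies above every pair of distinct vertices, and firing all vertices except $v$ gives $nv\ge2v$. So $\operatorname{rk}D\ge2$ and $\operatorname{gon}_2\le n$. With (1),
$$\operatorname{gon}_1(K_n)=n-1,\qquad\operatorname{gon}_2(K_n)=n,\qquad g(K_n)=\binom n2-n+1=\binom{n-1}2 .$$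

## 4. Three statements suggested by complete graphs, and what small gonality forces

From now on $G$ is a graph of genus $g$ with $\operatorname{gon}_2(G)=\operatorname{gon}_1(G)+1$, and $m=\operatorname{gon}_1(G)$. The following questions are taken from Austin Fessler, David Jensen, Elizabeth Kelsey, Noah Owen, "On the Semigroup of Graph Gonality Sequences", arXiv:2306.11118 (2023).

**Item 1.** Is necessarily $g=\binom m2$?

**Item 2.** Is $\operatorname{gon}_r(G)=k\cdot\operatorname{gon}_2(G)-h$ for $1\le r<g$? Here $k,h$ are the integers with $1\le k\le\operatorname{gon}_2(G)-3$, $0\le h\le k$ and $r=\frac{k(k+3)}2-h$.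

**Item 3.** If $m\ge2$, does it follow that $\operatorname{gon}_3(G)=2m$?

In Item 2, a fixed $k$ accounts for the values $\frac{k(k+1)}2\le r\le\frac{k(k+3)}2$. The next block starts at $\frac{(k+1)(k+2)}2=\frac{k(k+3)}2+1$. So the blocks $\{1,2\},\{3,4,5\},\{6,7,8,9\},\dots$ follow each other without gap or overlap; $k,h$ are unique, and they exist exactly for $1\le r\le\frac{\operatorname{gon}_2(\operatorname{gon}_2-3)}2=\binom m2-1$. Item 2 is asked for all $r<g$ in this range. The predicted values, for $r=1,\dots,5$, are $m,\ m+1,\ 2m,\ 2m+1,\ 2m+2$.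

For $K_4$ we have $m=g=3$, the range is $r\in\{1,2\}$, and the prediction $3,4$ is right. By (RR), divisors of degree $5$ and $6$ on a graph of genus $3$ have ranks $2$ and $3$. Adding chips cannot lower the rank, so no divisor of degree $\le5$ has rank $3$, and $\operatorname{gon}_3(K_4)=6=2\cdot3$.

These are the results we shall prove.

**Theorem 1.** For every $N\ge1$ there is a graph $G_N$ with $\operatorname{gon}_1=N+4$, $\operatorname{gon}_2=N+5$ and genus $g=\binom{N+4}2-2$. Consequently all three items are false: Items 1 and 2 fail for every $G_N$, and Item 3 fails for $G_1$.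

**Theorem 2.** $\operatorname{gon}_3(G_N)\le2N+7=2\operatorname{gon}_1(G_N)-1$ for all $N\ge1$. So Item 3 also fails for every $m\ge5$.

**Theorem 3.** If $\operatorname{gon}_2=\operatorname{gon}_1+1$ and $m=\operatorname{gon}_1\le3$, then Items 1, 2 and 3 hold.

**Theorem 4.** Let $\operatorname{gon}_2=\operatorname{gon}_1+1$ and $m=\operatorname{gon}_1$. If the formula of Item 2 holds for all $r<g$ in its range, then $g=\binom m2$.

The case $m=4$ is not settled in these notes.

The natural first attempt is to prove Item 1 from Riemann–Roch and Clifford. For the two smallest gonalities this works.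

**Proof of Theorem 3 for $m=1$.** Let $D$ have degree $1$ and rank $1$. If $g\ge1$, then (RR) gives $\operatorname{rk}(K-D)=1-1+g-1=g-1\ge0$, and Clifford says $1\le\frac12$, which is absurd. So $g=0=\binom12$. Item 2 is vacuous, and Item 3 does not apply. $\square$

**Proof of Theorem 3 for $m=2$.** We have $g\ne0$, since trees have gonality $1$. Let $D$ have degree $3$ and rank $\ge2$. If $g\ge2$, then $\operatorname{rk}(K-D)=\operatorname{rk}D-3+g-1\ge g-2\ge0$, and Clifford says $2\le\frac32$, which is absurd. So $g=1=\binom22$, and Item 2 is vacuous. In genus $1$, (RR) gives $\operatorname{rk}D=\deg D-1$ for $\deg D\ge1$, so $\operatorname{gon}_3=4=2\cdot2$. $\square$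

In general we hold a divisor of degree $m+1$ and rank $2$, and Clifford asks that $2\le\frac{m+1}2$. For $m\le2$ this is violated. For $m=3$ it is an equality, and a theorem about the equality case will still save us (Section 11). For $m\ge4$ the inequality $2\le\frac{m+1}2$ is simply true, in every genus, so the contradiction that drove the two proofs above is no longer available.

## 5. A genus that is too small

Instead, ask what would happen if Item 1 failed with a genus below $\binom m2$. Write $\Phi(r)=k(m+1)-h$ for the value predicted by Item 2. With $r=\frac{k(k+3)}2-h$,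
$$\Phi(r)-2r=k(m+1)-h-k(k+3)+2h=k(m-2-k)+h\ \ge\ 0,\tag{3}$$
because $1\le k\le\operatorname{gon}_2-3=m-2$. Equality holds if and only if $k=m-2$ and $h=0$, that is, $r=\binom m2-1$. By (2), the canonical divisor gives $\operatorname{gon}_{g-1}\le2(g-1)$. If $g=\binom m2$, the two just meet at $r=g-1$. If the genus is smaller, they collide.

**Item 2 fails when $g=\binom m2-2$ and $m\ge5$.** Take $r=g-1=\binom m2-3$. As $\frac{(m-2)(m+1)}2=\binom m2-1$, we have $k=m-2$, $h=2$, and $h\le k$. The prediction is
$$(m-2)(m+1)-2=2\binom m2-4=2g,$$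
but $\operatorname{gon}_{g-1}\le2g-2$ by (2).

**Item 3 fails when $m=5$ and $g=8$.** Let $\deg D=6$ and $\operatorname{rk}D\ge2$. Then (RR) gives $\operatorname{rk}(K-D)=\operatorname{rk}D-6+7=\operatorname{rk}D+1\ge3$, and $\deg(K-D)=14-6=8$. So $\operatorname{gon}_3\le8<10=2m$. This is also a failure of Item 2 at $r=3$, where $k=2$, $h=2$ and the prediction is $2\cdot6-2=10$.

So we want a graph with gonalities $m$ and $m+1$ and genus $\binom m2-2$. Once it is found, Theorem 1 follows in full. For $m>5$ the Riemann–Roch trick no longer lands on rank $3$: with $m=6$ and $g=13$ it yields a divisor of degree $24-7=17$ and rank at least $2-7+12=7$. That is why Theorem 2 needs separate work.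

## 6. Four blobs: the graph $G_N$

Let $N\ge1$. The vertices of $G_N$ are $u,b,y,c,x,c',b',x'$ and $a_k,a'_k$ for $1\le k\le N$. They form four blobs
$$P_u=\{u,b,a_1,\dots,a_N\},\quad P_1=\{c,x,a'_1,\dots,a'_N\},\quad P_2=\{c',b',x'\},\quad\{y\}.$$
The edges are single unless stated otherwise.

- Inside $P_u$: $ub$, $ua_k$, $ba_k$.
- Inside $P_1$: $ca'_k$ (double), $cx$, $xa'_k$, $a'_ka'_l$ for $k<l$.
- Inside $P_2$: $c'b'$ (double), $c'x'$, $b'x'$.
- Between blobs: $a_ka'_k$ for all $k$ ($P_u$ to $P_1$), $uy$, $bb'$, $cc'$, $xy$, $x'y$.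

Any two blobs are joined: $P_u$ and $P_1$ by $N$ edges, all other pairs by one. So contracting the blobs gives $K_4$ with one edge of multiplicity $N$. For checking, here are all neighbors, with multiplicities as exponents:

- $u:\ b,\ y,\ \text{all }a_k$
- $b:\ u,\ b',\ \text{all }a_k$
- $a_k:\ u,\ b,\ a'_k$
- $a'_k:\ a_k,\ c^2,\ x,\ a'_l\ (l\ne k)$
- $c:\ (a'_k)^2\text{ for all }k,\ x,\ c'$
- $x:\ c,\ \text{all }a'_k,\ y$
- $y:\ u,\ x,\ x'$
- $x':\ y,\ c',\ b'$
- $c':\ (b')^2,\ x',\ c$
- $b':\ (c')^2,\ x',\ b$

There are $2N+8$ vertices and $11+6N+\binom N2$ edges, so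
$$g=4+4N+\binom N2=\frac{(N+4)(N+3)}2-2=\binom{N+4}2-2 .$$
For $N=1$ this is a graph with $10$ vertices, $17$ edges and genus $8$.

We write $\Sigma a=\sum_ka_k$, $\Sigma a'=\sum_ka'_k$, $M=P_1\setminus\{x\}=\{c,a'_1,\dots,a'_N\}$ and $R=V\setminus P_1=P_u\cup\{y\}\cup P_2$. We also write $P_u\cup y$ for $P_u\cup\{y\}$, $P_u\setminus a_k$ for $P_u\setminus\{a_k\}$, and so on. To *pull into* $S$ means to fire $V\setminus S$: every edge between $S$ and its complement carries one chip into $S$.

## 7. A divisor of degree $N+5$ and rank at least $2$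

Let $D=E_1=u+b+c+c'+y+\Sigma a$, of degree $N+5$. It contains at the same time the chips needed to fire $P_u$ (namely $u+b+\Sigma a$), to pull into $P_1$ (namely $\Sigma a+y+c'$), and to pull into $P_2$ (namely $b+c+y$). This is what makes it mobile.

**Step 1. A supply of effective divisors equivalent to $D$.** Each line says which chips are taken and which are put down; the chips taken are present, so the result is effective.

- From $E_1$, pull into $P_1$: take $\Sigma a+y+c'$, give $\Sigma a'+x+c$. Result $E_2=u+b+2c+x+\Sigma a'$.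
- From $E_1$, fire $P_u$: take $u+b+\Sigma a$, give $y+b'+\Sigma a'$. Result $E_3=2y+c+c'+b'+\Sigma a'$.
- From $E_1$, pull into $P_2$: take $b+c+y$, give $b'+c'+x'$. Result $E_4=u+2c'+b'+x'+\Sigma a$.
- From $E_2$, pull into $\{a_k,a'_k\}$: take $u+b+2c+x+\sum_{l\ne k}a'_l$, give $2a_k+(N+2)a'_k$. Result $E_5(k)=2a_k+(N+3)a'_k$.
- From $E_2$, pull into $\{a_k\}$: take $u+b+a'_k$, give $3a_k$. Result $E_6(k)=3a_k+2c+x+\sum_{l\ne k}a'_l$.
- From $E_3$, pull into $\{x\}$: take $c+\Sigma a'+y$, give $(N+2)x$. Result $E_7=(N+2)x+y+c'+b'$.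
- From $E_3$, pull into $\{x'\}$: take $y+c'+b'$, give $3x'$. Result $E_8=3x'+y+c+\Sigma a'$.
- From $E_3$, pull into $\{x,x'\}$: take $2y+c+\Sigma a'+c'+b'$, give $(N+2)x+3x'$. Result $E_9=(N+2)x+3x'$.
- From $E_1$, pull into $\{u\}$: take $b+y+\Sigma a$, give $(N+2)u$. Result $E_{10}=(N+3)u+c+c'$.
- From $E_4$, pull into $\{b,b'\}$: take $u+\Sigma a+2c'+x'$, give $(N+1)b+3b'$. Result $E_{11}=(N+1)b+4b'$.
- From $E_4$, pull into $\{b\}$: take $u+b'+\Sigma a$, give $(N+2)b$. Result $E_{12}=(N+2)b+2c'+x'$.

**Step 2. Every pair of vertices lies under one of them.** Here $k\ne l$, and $pq$ stands for the demand $p+q$.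

- $E_1$: $ub,uy,uc,uc',ua_k,by,bc,bc',ba_k,yc,yc',ya_k,cc',ca_k,c'a_k,a_ka_l$.
- $E_2$: $ux,ua'_k,bx,ba'_k,2c,cx,ca'_k,xa'_k,a'_ka'_l$.
- $E_3$: $2y,yb',ya'_k,cb',c'a'_k,b'a'_k$.
- $E_4$: $ub',ux',2c',c'b',c'x',b'x',b'a_k,x'a_k$.
- $E_5(k)$: $2a_k,a_ka'_k,2a'_k$.
- $E_6(k)$: $xa_k$ and $a_ka'_l$.
- $E_7$: $yx,2x,xc',xb'$.
- $E_8$: $yx',cx',2x',x'a'_k$.
- $E_9$: $xx'$. $\ E_{10}$: $2u$. $\ E_{11}$: $2b$, $bb'$, $2b'$. $\ E_{12}$: $bx'$.

Running through the vertices in the order $u,b,y,c,x,c',b',x',a_k,a'_k$ one sees that no pair is missing. Hence $\operatorname{rk}D\ge2$, $\operatorname{gon}_2\le N+5$ and, removing one chip, $\operatorname{gon}_1\le N+4$. By (1), $\operatorname{gon}_2\ge\operatorname{gon}_1+1$. So the gonalities in Theorem 1 follow from one more statement.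

**Proposition.** $G_N$ has no divisor of degree $\le N+3$ and rank $\ge1$.

For $K_n$ the corresponding lower bound was immediate: no bond was small enough to be crossed. This fails here. The vertices $a_k$, $y$, $x'$ have degree $3$, and with $N+3$ chips we can cross even larger bonds: $c+\Sigma a'+y$ is only $N+2$ chips, and pulling into $\{x\}$ turns it into $(N+2)x$. What rescues the argument is that such a crossing uses almost all the chips. A divisor of degree $N+3$ that crosses a bond of size $N+2$ or $N+3$ is known up to at most one free chip, and a known divisor can be burnt. What remains are the cheap bonds, and there an invariant takes over. So we first list all bonds of size at most $N+3$.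

## 8. The bonds of size at most $N+3$

**Lemma C.** Every bond of $G_N$ of size $\le N+3$ has one of the following sets as a side.

- (α) $\{a_k\}$.
- (β) A connected $S\subset\{y,c',b',x'\}$. Those with a bond of size $\le3$ are $\{y\},\{x'\},P_2$, all of size $3$.
- (γ) Of size $N+2$: $\{x\}$, $P_u$, $R$, $\{u\}$, $\{b\}$.
- (δ) Of size $N+3$: $\{x,y\}$, $P_u\setminus a_k$, $P_u\cup y$, $P_u\cup P_2$, $R\setminus a_k$, $\{u,a_k\}$, $\{u,y\}$, $\{b,a_k\}$, $\{b\}\cup P_2$, $\{a'_k\}$; and if $N=1$ also $\{c\}$ and $\{c,a'_1\}$.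

**Proof.** Let $S,T$ be the sides. Let $Q$ be the set of edges not inside $P_1$; it consists of the edges of $G[R]$ and the leaf edges $xy$, $cc'$, $a_ka'_k$, one for each vertex of $P_1$. The graph $G[R]$ is 2-edge-connected: it contains the cycle $u\,y\,x'\,b'\,b\,u$, the vertex $c'$ is joined to $b'$ and $x'$, and each $a_k$ is joined to $u$ and $b$. So if $R$ is split, at least two edges of $G[R]$ are cut.

**Step 1. Bonds that split $M$.** Let $s\ge1$ be the number of $a'_k$ on the side not containing $c$. Inside $M$ there are $2s+s(N-s)=s(N+2-s)$ cut edges. At least one edge between $x$ and $M$ is cut, as $x$ is adjacent to all of $M$. At least one $Q$-edge is cut: for an $a'_k$ opposite to $c$ there is a path $a'_k\,a_k\cdots c'\,c$ through $R$, all of whose edges are in $Q$.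

If $2\le s\le N$, then $N\ge2$ and $s(N+2-s)\ge2N$ by concavity, with the value $2N$ at both ends. So the total is at least $2N+2>N+3$, which is excluded.

If $s=1$, the total is at least $(N+1)+1+1=N+3$. So equality holds and exactly one $Q$-edge is cut. Then $R$ is not split, the cut $Q$-edge is a leaf edge, and exactly one vertex of $P_1$ is opposite to $R$. As $c$ and one $a'_k$ are on different sides, one of these two is that vertex. If it is $a'_k$, the bond has side $\{a'_k\}$. If it is $c$, then all the $a'_j$ are opposite to $c$, so $N=s=1$ and the bond has side $\{c\}$.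

**Step 2. $M$ unsplit, $x$ on the other side.** Let $x\in S$ and $M\subset T$. The $N+1$ edges between $x$ and $M$ are cut, so at most two $Q$-edges are cut.

If $R\subset S$, all $a_ka'_k$ and $cc'$ are cut, so $N+1\le2$, $N=1$ and $T=\{c,a'_1\}$. If $R\subset T$, then $S=\{x\}$.

Let $R$ be split. Then exactly two edges of $G[R]$ and no leaf edge are cut. So $y\in S$, being joined to $x$ by a leaf edge, and $c',a_1,\dots,a_N\in T$. We go through the positions of $u,b$.

- $u,b\in S$: all $ua_k,ba_k$ are cut, at least $2$ edges, and the path $y\,x'\,c'$ gives one more. Impossible.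
- $u\in S$, $b\in T$: $ub$, all $ua_k$ and an edge of the path $y\,x'\,c'$ are cut, at least $3$ edges. Impossible.
- $u\in T$, $b\in S$: $uy$, $ub$ and all $ba_k$ are cut, at least $3$ edges. Impossible.

So $u,b\in T$, the edge $uy$ is cut, and exactly one more edge of $G[R]$ is cut. If $x'\in S$, then $x'c'$ is cut, and so is one of $x'b'$, $b'b$ (as $b\in T$), which is too many. So $x'\in T$ and $yx'$ is the second cut edge. Then $b'\in T$, since otherwise $b'b$ would be cut. Hence $S=\{x,y\}$.

**Step 3. $P_1$ unsplit.** Let $P_1\subset T$, so $S\subset R$.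

*(i) $u,b\in T$.* If some $a_k\in S$, all its neighbors $u,b,a'_k$ are in $T$, and $S=\{a_k\}$ by connectedness. Otherwise $S\subset\{y,c',b',x'\}$. In this set $y$ is adjacent only to $x'$, so the connected subsets, with cut sizes, are: $\{y\}$ 3, $\{x'\}$ 3, $\{c'\}$ 4, $\{b'\}$ 4, $\{y,x'\}$ 4, $\{c',b'\}$ 4, $\{c',x'\}$ 5, $\{b',x'\}$ 5, $P_2$ 3, $\{y,x',c'\}$ 6, $\{y,x',b'\}$ 6, $\{y\}\cup P_2$ 4.

For (ii) and (iii) note that splitting $P_2$ cuts $2$ edges inside $P_2$ if $x'$ is separated from $c',b'$, and $3$ edges otherwise.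

*(ii) $u,b\in S$.* Let $s$ of the $a_k$ be in $T$. An $a_k\in S$ contributes the cut edge $a_ka'_k$; an $a_k\in T$ contributes $ua_k,ba_k$. In total this is $N+s$. So at most $3-s$ of the other edges $uy,xy,yx',bb',cc'$ and those inside $P_2$ are cut. Exactly one of $uy,xy$ is cut, as $u\in S$, $x\in T$.

If $P_2$ is split, either $3$ edges inside $P_2$ are cut, or $2$ are cut and $c',b'$ are on the same side; in the latter case $cc'$ (if that side is $S$) or $bb'$ (if it is $T$) is cut as well. With the edge at $y$ this makes at least $4$, impossible.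

If $P_2\subset T$, then $bb'$ is cut, $cc'$ is not, and $yx'$ is cut iff $y\in S$. If $P_2\subset S$, then $cc'$ is cut, $bb'$ is not, and $yx'$ is cut iff $y\in T$. So when $y$ and $P_2$ are on the same side, two of the other edges are cut and $s\le1$. This gives $P_u$, $P_u\setminus a_k$ (both in $T$) and $R$, $R\setminus a_k$ (both in $S$). When they are on different sides, three are cut and $s=0$. This gives $P_u\cup y$ and $P_u\cup P_2$.

*(iii) Exactly one of $u,b$ is in $S$.* Let $s$ of the $a_k$ be in $S$. An $a_k\in S$ contributes $2$ cut edges (to $a'_k$ and to one of $u,b$), an $a_k\in T$ contributes $1$. With $ub$ this is $N+s+1$, so at most $2-s$ other edges are cut.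

Let $u\in S$, $b\in T$. Exactly one of $uy,xy$ is cut. If $P_2$ is split, at least $1+2=3$ others are cut; if $P_2\subset S$, then $bb'$ and $cc'$ are cut, again $3$ in total. Both are impossible. So $P_2\subset T$, and $yx'$ is cut iff $y\in S$. If $y\in T$ then $s\le1$, giving $\{u\}$, $\{u,a_k\}$. If $y\in S$ then $s=0$, giving $\{u,y\}$.

Let $b\in S$, $u\in T$. If $P_2$ is split, then as in (ii) at least $3$ of the edges inside $P_2$ and $bb',cc'$ are cut, impossible. If $P_2\subset T$, then $bb'$ is cut. Here $y\in S$ would add $uy,xy,yx'$, so $y\in T$ and $s\le1$, giving $\{b\}$, $\{b,a_k\}$. If $P_2\subset S$, then $cc'$ is cut; $y\in S$ would add $uy,xy$, too many; $y\in T$ adds $yx'$, so $s=0$ and $S=\{b\}\cup P_2$. $\square$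

## 9. Why $N+3$ chips cannot reach every vertex

We prove the Proposition. Suppose there is a divisor of degree $\le N+3$ and rank $\ge1$. Adding chips and passing to an equivalent effective divisor, we get $F\ge0$ of degree exactly $N+3$ with $\operatorname{rk}F\ge1$. So every vertex is in the support of some member of $|F|$. By Lemma A, the members of $|F|$ are linked by legal firings of sides of bonds of size $\le N+3$, which are those of Lemma C.

**Case A. No member of $|F|$ admits a legal firing across a bond of type (γ) or (δ).** The aim is to show that only very few configurations are possible.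

An (α)-move exchanges $3a_k\leftrightarrow u+b+a'_k$. For a (β)-move, the boundaries on both sides of the bond are supported on $O=\{u,b,c,x,y,c',b',x'\}$, because all neighbors of $y,c',b',x'$ lie in $O$. Hence for each $k$ the number
$$I_k=F'(a_k)+3F'(a'_k)$$
is the same for all $F'\in|F|$. Some member has a chip on $a'_k$, so $I_k>0$, and every member has at least one chip on $\{a_k,a'_k\}$. This uses $N$ chips, so every member has at most $3$ chips on $O$. A (β)-move across a bond of size $\ge4$ would need $4$ chips on $O$, so only the bonds of size $3$ occur. They exchange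
$$3y\leftrightarrow u+x+x',\qquad3x'\leftrightarrow y+c'+b',\qquad c'+b'+x'\leftrightarrow c+b+y.\tag{4}$$

If no (β)-move is legal at any member, then only (α)-moves link the members, and the coefficients of $c,x,y,c',b',x'$ are constant on $|F|$. Each must be $\ge1$, so $O$ carries at least $6>3$ chips, a contradiction.

If a (β)-move is legal at some member, this member has exactly $3$ chips on $O$, forming one of the six distinct divisors in (4), and exactly one chip on each pair $\{a_k,a'_k\}$. No (α)-move is possible: no $a_k$ has $3$ chips, and none of the six divisors contains $u+b$. The six divisors have the same degree and are distinct, so the only legal (β)-move is the exchange with the partner in (4). The result is again such a configuration, with the same chips on the $a_k,a'_k$, and its only move leads back. So $|F|$ has two elements, and on $O$ their supports together form $\{y,u,x,x'\}$, $\{x',y,c',b'\}$ or $\{c',b',x',c,b,y\}$. None of these is all of $O$: the first two miss $b$, the third misses $u$. So some vertex is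 never reached, a contradiction.

**Case B. Some member of $|F|$ admits a legal firing across a bond of type (γ) or (δ).** Before the firing there is a divisor in $|F|$ above the boundary of one side, and after it one above the boundary of the other side. So we may choose the side whose boundary we prefer. For type (δ) the boundary has degree $N+3$, so it is the whole divisor. For type (γ) it has degree $N+2$, and there is one free chip $z$, anywhere. In each case we find an ordering as in Lemma B, which contradicts $\operatorname{rk}F\ge1$, or we move to a divisor treated elsewhere.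

The notation is as follows. Orderings are listed in burning order. A vertex without parentheses has $0$ chips and at least one burnt neighbor (the first vertex has $0$ chips). An entry $w(j;\dots)$ has $j$ chips and is followed by more than $j$ burnt edges, exponents counting multiplicity. We write $a_*$, $a'_*$ for all $a_k$, all $a'_k$ in any order; the index $k$ in their parentheses is that of the vertex itself. When $j$ or $k$ is singled out, $l$ runs over the other indices (possibly none).

**Bond $\{x\}$.** The outer boundary gives $c+\Sigma a'+y+z$.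

- $z=a_j$: $u,\ b,\ a_l,\ a_j(1;u,b),\ b',\ c',\ x',\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=b$: $u,\ a_*,\ b(1;u,a_1),\ b',\ c',\ x',\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=c'$: $u,\ a_*,\ b,\ b',\ c'(1;(b')^2),\ x',\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=x'$: $u,\ a_*,\ b,\ b',\ c',\ x'(1;b',c'),\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=c$: $u,\ a_*,\ b,\ b',\ c',\ x',\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(2;c',x,(a'_1)^2)$.
- $z=a'_j$: $u,\ a_*,\ b,\ b',\ c',\ x',\ y(1;u,x'),\ x,\ c(1;c',x),\ a'_l(1;a_l,x),\ a'_j(2;a_j,x,c^2)$.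
- $z=u$: $b,\ a_*,\ u(1;b,a_1),\ b',\ c',\ x',\ y(1;u,x'),\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=b'$: $x',\ c',\ b'(1;x',(c')^2),\ b,\ u,\ y(1;x',u),\ a_*,\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.
- $z=y$: the divisor $c+\Sigma a'+2y$ is $\partial(P_1\cup y)$. Firing $P_1\cup y$ gives $c'+\Sigma a+u+x'$, treated under $P_u\cup P_2$.
- $z=x$: firing $P_1$ takes $c+\Sigma a'+x$ and gives $c'+\Sigma a+y$. The result $\Sigma a+c'+2y$ is treated under $R$ with $z=y$.

**Bond $\{x,y\}$.** The outer boundary is $c+\Sigma a'+u+x'$. Order: $b,\ a_*,\ u(1;b,a_1),\ b',\ c',\ x'(1;b',c'),\ y,\ x,\ a'_*(1;a_k,x),\ c(1;c',x)$.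

**Bond $P_u$.** The outer boundary gives $y+b'+\Sigma a'+z$.

- $z=a'_j$: $c,\ x,\ a'_j(2;c^2,x),\ a'_l(1;c^2),\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ b,\ a_*$.
- $z=x$: $c,\ a'_*(1;c^2),\ x(1;c,a'_1),\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ b,\ a_*$.
- $z=y$: $c,\ a'_*(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ b,\ u,\ y(2;x,x',u),\ a_*$.
- $z=b'$: $c,\ a'_*(1;c^2),\ x,\ c',\ x',\ b'(2;(c')^2,x'),\ y(1;x,x'),\ u,\ b,\ a_*$.
- $z=x'$: $c,\ a'_*(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x'(1;c',b'),\ y(1;x,x'),\ u,\ b,\ a_*$.
- $z=c'$: $c,\ a'_*(1;c^2),\ x,\ a_*,\ u,\ b,\ y(1;x,u),\ x',\ b'(1;b,x'),\ c'(1;c,x')$.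
- $z=u$: $c,\ a'_*(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ b,\ a_*,\ u(1;y,a_1)$.
- $z=b$: $c,\ a'_*(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ a_*,\ b(1;b',a_1)$.
- $z=a_j$: $c,\ a'_*(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ b,\ a_l,\ a_j(1;u,b)$.
- $z=c$: this is the divisor under $\{x\}$ with $z=b'$.

**Bond $P_u\setminus a_k$.** The outer boundary is $y+b'+2a_k+\sum_{l\ne k}a'_l$. Order: $c,\ a'_k,\ a'_l(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ b,\ a_l,\ a_k(2;u,b,a'_k)$.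

**Bond $P_u\cup y$.** The outer boundary is $x+x'+b'+\Sigma a'$. Order: $c,\ a'_*(1;c^2),\ x(1;c,a'_1),\ c',\ b'(1;(c')^2),\ x'(1;c',b'),\ y,\ u,\ b,\ a_*$.

**Bond $P_u\cup P_2$.** The inner boundary is $u+x'+c'+\Sigma a$. Order: $b,\ b',\ c'(1;(b')^2),\ x'(1;b',c'),\ y,\ u(1;b,y),\ a_*(1;b,u),\ a'_*,\ c,\ x$.

**Bond $R$.** The inner boundary gives $\Sigma a+c'+y+z$.

- $z=a_j$: $u,\ b,\ b',\ c'(1;(b')^2),\ x',\ y(1;u,x'),\ c,\ a'_*,\ x,\ a_l(1;u,b),\ a_j(2;u,b,a'_j)$.
- $z=a'_j$: $u,\ b,\ a_*(1;u,b),\ b',\ c'(1;(b')^2),\ x',\ y(1;u,x'),\ c,\ a'_l,\ a'_j(1;a_j,c^2),\ x$.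
- $z=c$: $u,\ b,\ a_*(1;u,b),\ b',\ c'(1;(b')^2),\ x',\ y(1;u,x'),\ a'_*,\ c(1;c',(a'_1)^2),\ x$.
- $z=x$: $u,\ b,\ a_*(1;u,b),\ b',\ c'(1;(b')^2),\ x',\ y(1;u,x'),\ a'_*,\ c,\ x(1;y,c)$.
- $z=y$: $u,\ b,\ a_*(1;u,b),\ b',\ c'(1;(b')^2),\ x',\ a'_*,\ c,\ x,\ y(2;u,x',x)$.
- $z=x'$: $u,\ b,\ a_*(1;u,b),\ b',\ c'(1;(b')^2),\ x'(1;b',c'),\ y(1;u,x'),\ a'_*,\ c,\ x$.
- $z=c'$: $u,\ b,\ a_*(1;u,b),\ b',\ x',\ c'(2;(b')^2,x'),\ y(1;u,x'),\ a'_*,\ c,\ x$.
- $z=b'$: $u,\ b,\ a_*(1;u,b),\ a'_*,\ c,\ x,\ y(1;u,x),\ x',\ b'(1;b,x'),\ c'(1;c,x')$.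
- $z=u$: $b,\ b',\ c'(1;(b')^2),\ x',\ c,\ a'_*,\ a_*(1;b,a'_k),\ u(1;b,a_1),\ x,\ y(1;x,x')$.
- $z=b$: $b',\ x',\ c'(1;(b')^2),\ c,\ a'_*,\ x,\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;u,b)$.

**Bond $R\setminus a_k$.** The inner boundary is $u+b+\sum_{l\ne k}a_l+c'+y$. Order: $b',\ c'(1;(b')^2),\ x',\ c,\ a'_*,\ x,\ y(1;x,x'),\ a_k,\ u(1;y,a_k),\ b(1;b',u),\ a_l(1;u,b)$.

**Bond $\{u\}$.** The outer boundary gives $\Sigma a+b+y+z$.

- $z=a_j$: $c,\ a'_*,\ x,\ c',\ b',\ x',\ y(1;x,x'),\ u,\ b(1;b',u),\ a_l(1;a'_l,u),\ a_j(2;a'_j,u,b)$.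
- $z=a'_j$: $c,\ a'_l,\ a'_j(1;c^2),\ x,\ c',\ b',\ x',\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.
- $z=b$: $c,\ a'_*,\ x,\ c',\ b',\ x',\ y(1;x,x'),\ u,\ a_*(1;a'_k,u),\ b(2;b',u,a_1)$.
- $z=x$: $c,\ a'_*,\ x(1;c,a'_1),\ c',\ b',\ x',\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.
- $z=x'$: $c,\ a'_*,\ x,\ c',\ b',\ x'(1;c',b'),\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.
- $z=b'$: $c,\ a'_*,\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.
- $z=c$: $x,\ a'_*,\ c(1;x,(a'_1)^2),\ c',\ b',\ x',\ y(1;x,x'),\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.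
- $z=c'$: this is the divisor under $R$ with $z=b$.
- $z=u$: firing $P_u$ takes $u+b+\Sigma a$ and gives $y+b'+\Sigma a'$. The result $2y+b'+\Sigma a'$ is under $P_u$ with $z=y$.
- $z=y$: the divisor $\Sigma a+b+2y$ is $\partial(P_u\cup y)$. Firing $P_u\cup y$ gives $\Sigma a'+b'+x+x'$, treated under $P_u\cup y$.

**Bond $\{u,a_k\}$.** The outer boundary is $2b+y+\sum_{l\ne k}a_l+a'_k$. Order: $c,\ a'_k(1;c^2),\ a'_l,\ x,\ c',\ b',\ x',\ y(1;x,x'),\ u,\ a_k,\ b(2;b',u,a_k),\ a_l(1;u,b)$.

**Bond $\{u,y\}$.** The outer boundary is $\Sigma a+b+x+x'$. Order: $c,\ a'_*,\ x(1;c,a'_1),\ c',\ b',\ x'(1;c',b'),\ y,\ u,\ b(1;b',u),\ a_*(1;a'_k,u)$.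

**Bond $\{b\}$.** The outer boundary gives $\Sigma a+u+b'+z$.

- $z=a_j$: $c,\ a'_*,\ x,\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ u(1;y,b),\ a_l(1;a'_l,b),\ a_j(2;a'_j,b,u)$.
- $z=a'_j$: $c,\ a'_l,\ a'_j(1;c^2),\ x,\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=x$: $c,\ a'_*,\ x(1;c,a'_1),\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=y$: $c,\ a'_*,\ x,\ c',\ b'(1;(c')^2),\ x',\ y(1;x,x'),\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=x'$: $c,\ a'_*,\ x,\ c',\ b'(1;(c')^2),\ x'(1;c',b'),\ y,\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.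
- $z=b'$: $c,\ a'_*,\ x,\ c',\ x',\ b'(2;(c')^2,x'),\ y,\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=c'$: $c,\ a'_*,\ x,\ y,\ x',\ c'(1;c,x'),\ b'(1;(c')^2),\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=u$: $c,\ a'_*,\ x,\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ a_*(1;a'_k,b),\ u(2;y,b,a_1)$.
- $z=c$: $x,\ a'_*,\ c(1;x,(a'_1)^2),\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.
- $z=b$: firing $P_u$ takes $u+b+\Sigma a$ and gives $y+b'+\Sigma a'$. The result $y+2b'+\Sigma a'$ is under $P_u$ with $z=b'$.

**Bond $\{b,a_k\}$.** The outer boundary is $2u+b'+\sum_{l\ne k}a_l+a'_k$. Order: $c,\ a'_k(1;c^2),\ a'_l,\ x,\ c',\ b'(1;(c')^2),\ x',\ y,\ b,\ a_k,\ u(2;y,b,a_k),\ a_l(1;a'_l,b)$.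

**Bond $\{b\}\cup P_2$.** The outer boundary is $u+\Sigma a+y+c$. Order: $x,\ a'_*,\ c(1;x,(a'_1)^2),\ c',\ b',\ x',\ y(1;x,x'),\ b,\ u(1;y,b),\ a_*(1;a'_k,b)$.

**Bond $\{a'_k\}$.** The outer boundary is $2c+x+\sum_{l\ne k}a'_l+a_k$. Order: $y,\ u,\ x',\ c',\ b',\ b,\ a_k(1;u,b),\ a_l,\ a'_k,\ x(1;y,a'_k),\ c(2;c',x,(a'_k)^2),\ a'_l(1;a_l,x)$.

**Bond $\{c\}$, $N=1$.** The outer boundary is $2a'_1+x+c'$. Order: $u,\ a_1,\ b,\ y,\ b',\ x',\ c'(1;(b')^2),\ c,\ x(1;y,c),\ a'_1(2;a_1,c^2,x)$.

**Bond $\{c,a'_1\}$, $N=1$.** The outer boundary is $2x+c'+a_1$. Order: $u,\ b,\ y,\ a_1(1;u,b),\ b',\ x',\ c'(1;(b')^2),\ c,\ a'_1,\ x(2;y,c,a'_1)$.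

For each bond of type (γ) all ten kinds of $z$ occur in its list. The references are not circular, since each leads to a divisor for which an ordering is printed. So Case B is impossible too, and the Proposition is proved. $\square$

**Proof of Theorem 1.** By Section 7 and the Proposition, $\operatorname{gon}_1(G_N)=N+4$ and $\operatorname{gon}_2(G_N)=N+5$; by Section 6, $g=\binom{N+4}2-2$. So Item 1 fails for every $m=N+4\ge5$. By Section 5, Item 2 fails for every $G_N$ (at $r=g-1$), and Item 3 fails for $G_1$, where $m=5$, $g=8$ and $\operatorname{gon}_3\le8<10$. $\square$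

## 10. Third gonality of $G_N$

Here we prove Theorem 2, that is, $\operatorname{gon}_3(G_N)\le2N+7$. Let $D$ and $E_1,\dots,E_{12}$ be as in Section 7, and let
$$W=2D-u-y-c,\qquad\deg W=2N+7 .$$
We show $\operatorname{rk}W\ge3$, i.e. that every triple of vertices (repetitions allowed) lies under some member of $|W|$.

**Step 1. Triples handled by the rank of $D$.** For any two vertices there is $E\in|D|$ above both, as $\operatorname{rk}D\ge2$. Writing one copy of $D$ as $E_i$ and the other as such an $E$ we find:

- $W\sim(b+c'+\Sigma a)+E$ (from $E_1$). This handles triples containing $b$, $c'$ or some $a_k$: let $E$ lie above the other two.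
- $W\sim(b+c+x+\Sigma a')+(E-y)$ (from $E_2$). This handles triples containing two distinct elements of $\{c,x,a'_1,\dots,a'_N\}$: let $E$ lie above $y$ and the third vertex.
- $W\sim(y+c'+b'+\Sigma a')+(E-u)$ (from $E_3$). This handles triples containing two distinct elements of $\{y,b',a'_1,\dots,a'_N\}$: let $E$ lie above $u$ and the third vertex.
- $W\sim(3x'+\Sigma a')+(E-u)$ (from $E_8$). This handles triples containing $2x'$ or some $x'+a'_k$: let $E$ lie above $u$ and the third vertex.
- $W\sim((N+2)u+c')+(E-y)$ (from $E_{10}$). This handles triples containing $2u$: let $E$ lie above $y$ and the third vertex.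

**Step 2. Explicit members of $|W|$.** Sums are taken minus $u+y+c$.

- $E_1+E_2$: $W_1=u+2b+2c+x+c'+\Sigma a+\Sigma a'$.
- From $W_1$ pull into $a'_k$ (take $a_k+2c+x+\sum_{l\ne k}a'_l$, give $(N+3)a'_k$): $W_2=u+2b+c'+\sum_{l\ne k}a_l+(N+4)a'_k$.
- $E_1+E_3$: $W_3=b+2y+c+2c'+b'+\Sigma a+\Sigma a'$.
- From $W_3$ pull into $x'$ (take $y+c'+b'$, give $3x'$): $W_4=b+y+c+c'+3x'+\Sigma a+\Sigma a'$.
- From $W_4$ pull into $u$ (take $b+y+\Sigma a$, give $(N+2)u$): $W_5=(N+2)u+c+c'+3x'+\Sigma a'$.
- From $W_3$ pull into $u$ (as before): $W_6=(N+2)u+y+c+2c'+b'+\Sigma a'$.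
- From $W_5$ pull into $\{x,y\}$ (take $c+\Sigma a'+u+x'$, give $(N+1)x+2y$): $W_7=(N+1)u+c'+2x'+(N+1)x+2y$.
- From $W_7$ pull into $y$ (take $u+x+x'$, give $3y$): $W_8=Nu+c'+x'+Nx+5y$.
- $E_2+E_3$: $W_9=b+2c+x+y+c'+b'+2\Sigma a'$.
- From $W_9$ pull into $c$ (take $2\Sigma a'+x+c'$, give $(2N+2)c$): $W_{10}=(2N+4)c+b+y+b'$.
- $E_3+E_4$: $W_{11}=y+3c'+2b'+x'+\Sigma a+\Sigma a'$.
- From $W_{11}$ pull into $P_1$ (take $\Sigma a+y+c'$, give $\Sigma a'+x+c$): $W_{12}=2c'+2b'+x'+c+x+2\Sigma a'$.
- From $W_{12}$ pull into $c$ (take $2\Sigma a'+x+c'$, give $(2N+2)c$): $W_{13}=(2N+3)c+c'+2b'+x'$.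
- $E_7+E_{10}$: $W_{14}=(N+2)x+2c'+b'+(N+2)u$.
- $E_1+E_4$: $W_{15}=u+b+3c'+b'+x'+2\Sigma a$.
- From $W_{15}$ pull into $b'$ (take $b+2c'+x'$, give $4b'$): $W_{16}=u+c'+5b'+2\Sigma a$.

**Step 3. The remaining triples.** After Step 1 there is no $b,c',a_k$ in the triple. If it contains some $a'_k$, then it contains none of $c,x,y,b',x'$ and no other $a'_l$, so it is made of $a'_k$ and at most one $u$: it is $3a'_k$ or $2a'_k+u$, and lies under $W_2$. Otherwise it is made of $u$ (at most once), $x'$ (at most once), $y$ or $b'$ (not both), and $c$ or $x$ (not both). These are all the possibilities: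

- With $u$ and $x'$, third vertex: $y$ or $x$ ($W_7$), $c$ ($W_5$), $b'$ ($W_{15}$).
- With $u$ but not $x'$, other two: $yy,yx,xx$ ($W_7$), $b'b'$ ($W_{16}$), $cc$ ($W_1$), $yc,b'c$ ($W_6$), $b'x$ ($W_{14}$).
- With $x'$ but not $u$, other two: $yy,xx,yx$ ($W_7$), $b'b',b'c,b'x$ ($W_{12}$), $cc$ ($W_{13}$), $yc$ ($W_4$).
- With neither: $yyy$ ($W_8$), $yyc$ ($W_3$), $yyx,yxx$ ($W_7$), $ycc,b'cc$ ($W_9$), $b'b'b'$ ($W_{16}$), $b'b'c,b'b'x$ ($W_{12}$), $b'xx,xxx$ ($W_{14}$), $ccc$ ($W_{10}$).

So $\operatorname{rk}W\ge3$, and Theorem 2 follows, as $2N+7=2(N+4)-1$. $\square$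

## 11. Gonality three, and metric graphs

For $m=3$ Clifford's inequality becomes an equality. The equality case is governed by a theorem on metric graphs, so we recall the setting. Let $\Gamma$ be the metric graph obtained from $G$ by making every edge an interval of length $1$. A divisor on $\Gamma$ is a finite formal integer combination of points of $\Gamma$. A rational function is a continuous, piecewise linear $f:\Gamma\to\mathbb R$ with finitely many pieces and integer slopes. At a point $p$, $\operatorname{ord}_p(f)$ is the sum of the slopes of $f$ along all directions leaving $p$, the number of these directions is the valence of $p$, and $\operatorname{div}f=\sum_p\operatorname{ord}_p(f)\,p$. Divisors $D$ and $D+\operatorname{div}f$ are equivalent, and rank is defined as before, with effective divisors supported anywhere on $\Gamma$. Where $f$ is maximal, all slopes are $\le0$, so chips leave the set where $f$ is maximal, as on graphs. For example, on an interval, take $f$ constant outside a segment $[p,q]$ and linear of slope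 $1$ from $p$ to $q$; then $\operatorname{div}f=p-q$, so all points of an interval are equivalent.

We use two published results.

- Hladký–Král'–Norine (*Rank of divisors on tropical curves*, JCTA 2013): for divisors supported on $V(G)$, the rank on $G$ equals the rank on $\Gamma$.
- Coppens (*Clifford's theorem for graphs*, Adv. Geom. 2016): if a metric graph of genus $g$ has a divisor of degree $2r$ and rank $r$ with $2\le r\le g-2$, then it has a divisor of degree $2$ and rank $1$.

Coppens' theorem yields a divisor on $\Gamma$, possibly supported in the interior of edges. The next lemma brings it back to $G$.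

**Lemma D.** If $g\ge2$ and $\Gamma$ has a class $\delta$ of degree $2$ and rank $\ge1$, then $\operatorname{gon}_1(G)\le2$.

**Proof.**

**Step 1. Contracting a bridge preserves ranks.** Let $\beta$ be a bridge of $G$ with endpoints $p,q$, and let $\pi:\Gamma\to\Gamma/\beta$ contract it to a point $*$. As a bridge has no parallel edge, no loop arises; the genus does not change. We claim that $D$ on $\Gamma$ and $\pi_*D$ on $\Gamma/\beta$ have the same rank.

First, $\pi_*$ respects equivalence. Let $f$ be a rational function on $\Gamma$. Removing the interior of $\beta$ leaves a component $A\ni p$ and a component $B\ni q$. Keep $f$ on $A$, and add the constant $f(p)-f(q)$ to it on $B$. This gives a rational function $h$ on $\Gamma/\beta$. Away from $*$ its orders are those of $f$. Let $s_p,s_q$ be the slopes of $f$ from $p$ and from $q$ into $\beta$. The slopes at all points of $\beta$ along $\beta$ cancel in total, so the points $t$ in the interior of $\beta$ satisfy $\sum_t\operatorname{ord}_t(f)=-s_p-s_q$. Hence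
$$\operatorname{ord}_*(h)=(\operatorname{ord}_pf-s_p)+(\operatorname{ord}_qf-s_q)=\operatorname{ord}_pf+\operatorname{ord}_qf+\sum_t\operatorname{ord}_t(f),$$
which says $\pi_*\operatorname{div}f=\operatorname{div}h$.

Second, if $\pi_*D$ is equivalent to an effective $E'$, then $D$ is equivalent to an effective divisor. Let $\pi_*D+\operatorname{div}h=E'$, and let $f=h\circ\pi$. By the first part, applied to this $f$, $\pi_*(D+\operatorname{div}f)=E'$. Choose an effective $\widetilde E$ on $\Gamma$ with $\pi_*\widetilde E=E'$. Then $D+\operatorname{div}f$ and $\widetilde E$ differ by a divisor of degree $0$ supported on $\beta$. All points of $\beta$ are equivalent, by a function that is linear of slope $1$ on a segment of $\beta$ and constant on the two parts of the rest. So the difference is equivalent to $0$, and $D\sim\widetilde E$.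

Consequently, for $E\ge0$ on $\Gamma$, $D-E$ is equivalent to an effective divisor iff $\pi_*D-\pi_*E$ is. Every effective divisor on $\Gamma/\beta$ is some $\pi_*E$ with $E\ge0$, so the ranks agree.

Contract all bridges one after the other. The result is a bridgeless metric graph $\Gamma'$ of the same genus $g\ge2$, the metric graph of the graph $G'$ obtained from $G$ by contracting its bridges. The class $\delta$ becomes a class of degree $2$ and rank $\ge1$ on $\Gamma'$, still called $\delta$.

**Step 2. What we need on $\Gamma'$.** A connected metric graph all of whose points have valence $\le2$ is a point, an interval or a circle, of genus $\le1$. So $\Gamma'$ has a point $v$ of valence $\ge3$, which is a vertex of $G'$. As $\delta$ has rank $\ge1$, there is $v'$ with $v+v'\in\delta$. We claim that $v'=v$ or $v'$ has valence $\ge3$. Then $v'$ is a vertex of $G'$. Lift $v,v'$ to vertices of $G$; by Step 1 the sum of the lifts has rank $\ge1$ on $\Gamma$, by Hladký–Král'–Norine it has rank $\ge1$ on $G$, and $\operatorname{gon}_1(G)\le2$.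

**Step 3. A closed set that can be left in only one direction gives a bridge.** Let $U\subset\Gamma'$ be closed with finite boundary, such that near each boundary point every direction either stays in $U$ or leaves it. Suppose exactly one direction $\epsilon$ leaves $U$, at $p\in U$. Take a short open interval $J$ along $\epsilon$, starting at $p$, disjoint from $U$ and inside an edge, and let $t\in J$. Then $U\cup[p,t)$ is open: points of $U$ other than $p$ are interior to $U$, and at $p$ all directions but $\epsilon$ stay in $U$. The complement of $U\cup[p,t]$ is open too, and is nonempty as it contains the points of $J$ beyond $t$. These two sets partition $\Gamma'\setminus\{t\}$, so $t$ disconnects $\Gamma'$ and lies in a bridge. Since $\Gamma'$ has no bridge, this is impossible. If no direction leaves a nonempty closed $U$ of this kind, then $U$ is open and closed, so $U=\Gamma'$.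

**Step 4. One closed set for each direction at $v$.** Suppose $v'\ne v$ does not have valence $\ge3$. As $\Gamma'$ is bridgeless, $v'$ has valence $2$. Let $e$ be a direction at $v$, and let $p\ne v$ be a point on $e$ closer to $v$ than the next vertex and, if $v'$ lies there, than $v'$. As $\delta$ has rank $\ge1$, there is an effective $E\in\delta$ with $E\ge p$. Write $E=v+v'+\operatorname{div}f$. Since $p\ne v,v'$, $f$ is not constant. Let $U\ne\Gamma'$ be the closed set where $f$ is maximal. At a point $w\in U$ with $d$ directions leaving $U$, $\operatorname{ord}_w(f)\le-d$, so $E\ge0$ gives $d\le(v+v')(w)$. Hence all boundary points of $U$ are among $v,v'$, each with at most one leaving direction. By Step 3 there are at least two leaving directions in total, so there is exactly one at $v$ and exactly one at $v'$.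

The leaving direction at $v$ is $e$. Otherwise $e$ stays in $U$ near $v$. The segment from $v$ to $p$ meets no further boundary point of $U$, as $v'$ is not on it, so $p$ lies in the interior of $U$, where $f$ is constant. Then $E(p)=(v+v')(p)=0$, contrary to $E\ge p$.

So for each direction $e$ at $v$ there is a closed set $U_e$, left by exactly two directions: $e$ at $v$, and some $\varphi(e)$ at $v'$.

**Step 5. Two directions collide.** There are at least three directions at $v$ and only two at $v'$, so $\varphi(e_1)=\varphi(e_2)=\varphi$ for some $e_1\ne e_2$. Consider the closed set $U_{e_1}\cup U_{e_2}$. Its boundary is contained in $\{v,v'\}$. At $v$ no direction leaves it: only $e_1$ leaves $U_{e_1}$, but $e_1$ stays in $U_{e_2}$. At $v'$ only $\varphi$ leaves both sets. So exactly one direction leaves $U_{e_1}\cup U_{e_2}$, which is impossible by Step 3. This proves the claim and the lemma. $\square$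

**Proof of Theorem 3 for $m=3$.** If $g\le1$, a divisor of degree $2$ has rank $\ge2-g\ge1$; if $g=2$, $K$ has degree $2$ and rank $1$. So $g\le2$ gives $\operatorname{gon}_1\le2$, and we have $g\ge3$.

Suppose $g\ge4$. There is a divisor of degree $\operatorname{gon}_2=4$ and rank $\ge2$ on $G$. Its rank is exactly $2$, since $\operatorname{gon}_3\ge\operatorname{gon}_2+1=5$ by (1). By Hladký–Král'–Norine it has rank $2$ on $\Gamma$. Coppens' theorem with $r=2\le g-2$ gives a divisor of degree $2$ and rank $1$ on $\Gamma$, and Lemma D gives $\operatorname{gon}_1\le2$, a contradiction. So $g=3=\binom32$, and Item 1 holds.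

Item 2 concerns $r=1$ ($k=h=1$) and $r=2$ ($k=1$, $h=0$), and says $\operatorname{gon}_1=4-1=3$ and $\operatorname{gon}_2=4$, which is true. For Item 3, in genus $3$ divisors of degree $5$ and $6$ have ranks $2$ and $3$ by (RR). Since adding chips does not lower the rank, no divisor of degree $\le5$ has rank $\ge3$, and $\operatorname{gon}_3=6=2\cdot3$. $\square$

## 12. The formula of Item 2 determines the genus

**Proof of Theorem 4.** For $m\le2$, $g=\binom m2$ by Theorem 3. Let $m\ge3$; then $g\ge3$, because $g\le2$ would give $\operatorname{gon}_1\le2$, as in the last proof. We use (3): in the range, $\Phi(r)\ge2r$, with equality only for $r=\binom m2-1$.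

**Step 1. The genus is not smaller than $\binom m2$.** Suppose $g<\binom m2$, and let $r=g-1$. Then $1\le r<\binom m2-1$, so $r<g$ is in the range of Item 2, and the predicted value is strictly larger than $2r=2g-2$. But $\operatorname{gon}_{g-1}\le2g-2$ by (2), a contradiction. This is the collision of Section 5.

**Step 2. The genus is not larger than $\binom m2$.** Suppose $g>\binom m2$, and let $r=\binom m2-1$. It is in the range, $r<g$, and $2\le r\le g-2$ since $m\ge3$. The formula gives $\operatorname{gon}_r=2r$, so there is a divisor of degree $2r$ and rank $\ge r$ on $G$. Its rank is exactly $r$, because $\operatorname{gon}_{r+1}>\operatorname{gon}_r=2r$ by (1). By Hladký–Král'–Norine it has rank $r$ on $\Gamma$. Coppens' theorem and Lemma D give $\operatorname{gon}_1\le2$, contrary to $m\ge3$.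

Hence $g=\binom m2$. $\square$
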